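\title{The group $G\circledast H$ of two infinite groups is never finitely presented}

\begin{abstract}
Glue the underlying sets of two groups $G$ and $H$ at their neutral elements, and let each group act by left multiplication on its own copy and trivially elsewhere. The permutation group generated by these two actions is denoted $G\circledast H$. Gheysens and Monod asked whether $G\circledast H$ can be finitely presented when $G$ and $H$ are infinite. We show that it cannot. In fact $G\circledast H$ is finitely presented only if both factors are finite, or one is trivial and the other is finitely presented. For infinite $G$ and $H$ we also show that every epimorphism from a finitely presented group onto $G\circledast H$ has a non-abelian free group in its kernel. The proof is elementary: a relation of $G\circledast H$ sees one gluing point at a time, so it survives on sets made of several copies of $G$ and $H$ glued at points far apart, where other relations fail.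
\end{abstract}

\section{Introduction}\label{sec:intro}

Let $G$ and $H$ be groups. Take disjoint copies $\underline G=\{\underline g: g\in G\}$ and $\underline H=\{\underline h:h\in H\}$ of their underlying sets and identify the two neutral elements to a single point $o$. This gives a set
\[
X=\underline G\cup\underline H,\qquad \underline G\cap\underline H=\{o\}.
\]
Let $G$ act on $X$ by left multiplication on $\underline G$ and trivially on $X\setminus \underline G$, and let $H$ act by left multiplication on $\underline H$ and trivially on $X\setminus\underline H$. Both actions are faithful, so $G$ and $H$ are subgroups of the symmetric group $\mathrm{Sym}(X)$. The group $G\circledast H$ is the subgroup of $\mathrm{Sym}(X)$ that they generate. The definition is symmetric in $G$ and $H$.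

Without the identification, the two actions would have disjoint supports, would commute, and would generate $G\times H$. So $G\circledast H$ records the effect of the smallest possible overlap, a single point. If $H=1$, then $G\circledast H\cong G$. If $G$ and $H$ are finite, then $X$ and $G\circledast H$ are finite. If $G=\{1,g\}$ and $H=\{1,h\}$ have order $2$, then $X$ has three points, $g$ and $h$ are two transpositions, and $G\circledast H$ is the symmetric group $S_3$.

Recall that a pair of homomorphisms from $G$ and $H$ to a group extends uniquely to the free product $G*H$; in particular, an action of $G$ and an action of $H$ on the same set define an action of $G*H$. Every element of $G*H$ is a product $u_k\cdots u_1$ of \emph{letters} $u_i\in (G\setminus 1)\cup(H\setminus 1)$. We write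
\[
\rho\colon G*H\twoheadrightarrow G\circledast H,\qquad N=\ker\rho
\]
for the canonical epimorphism and its kernel, and $\pi_G\colon G*H\to G$, $\pi_H\colon G*H\to H$ for the projections that kill the other factor. Elements of $N$ are the \emph{relations} of $G\circledast H$: the elements of $G*H$ that act trivially on $X$. For a subset $R$ of a group, $\langle\langle R\rangle\rangle$ is its normal closure, the smallest normal subgroup containing $R$. All actions are on the left, and $[a,b]=aba^{-1}b^{-1}$.

For infinite $G$ and $H$ it is known that there are canonical epimorphisms
\[
G*H\twoheadrightarrow G\circledast H\twoheadrightarrow G\times H,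
\]
compatible with the inclusions of $G$ and $H$. The reason is easy to see. Let $w=u_k\cdots u_1$. If $g\in G$ is not one of the finitely many elements $\pi_G(u_t\cdots u_1)^{-1}$ with $0\le t\le k$, then the point $\underline g$ never reaches $o$ as the letters are applied one after the other. The letters from $H$ then do nothing, and $w\underline g=\underline{\pi_G(w)g}$. So $\pi_G(N)=1$ when $G$ is infinite, likewise $\pi_H(N)=1$ when $H$ is infinite, and $(\pi_G,\pi_H)$ factors through $\rho$. The same computation shows that an element of the kernel of $G\circledast H\to G\times H$ moves only finitely many points of $X$.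

Recall that a group is \emph{finitely presented} if it is the quotient of a free group of finite rank by the normal closure of a finite set. If $G$ and $H$ are finitely presented, then so are the two ends $G*H$ and $G\times H$ of the sequence above, and one may hope for the same in the middle. It is known that this hope fails when $G$ and $H$ are infinite and residually finite, that is, when every non-trivial element has a non-trivial image in some finite quotient: then $G\circledast H$ is not finitely presented. This says nothing about groups with few finite quotients, such as infinite simple groups. The following question was posed by Gheysens and Monod \cite{GM}.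

\begin{quote}
\emph{Do there exist infinite groups $G$ and $H$ such that $G\circledast H$ is finitely presented?}
\end{quote}

A comparison with the direct product suggests the answer. In $G\times H$ the relations $[g,h]=1$ for $g,h$ in generating sets imply all the others, because the elements commuting with a given element form a subgroup. In $G\circledast H$ the commutator $[g,h]$ is a $3$-cycle (Lemma~\ref{lem:3cycle}), so the corresponding relations are $[g,h]^3=1$, and no such mechanism propagates them from short elements to long ones. We shall see that finitely many relations never imply them all.

\begin{theorem}\label{thm:main}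
If $G$ is infinite and $H\ne1$, then $N$ is not the normal closure in $G*H$ of a finite set, and $G\circledast H$ is not finitely presented. In particular this holds for all infinite $G$ and $H$.
\end{theorem}

\begin{theorem}\label{thm:class}
For arbitrary groups $G$ and $H$, the group $G\circledast H$ is finitely presented if and only if either $G$ and $H$ are both finite, or one of them is trivial and the other is finitely presented.
\end{theorem}

When both factors are infinite, finitely many relations miss a large part of $N$.

\begin{theorem}\label{thm:free}
Let $G$ and $H$ be infinite.
\begin{enumerate}
\item[(a)] For every finite $R\subset N$, the kernel of $(G*H)/\langle\langle R\rangle\rangle\to G\circledast H$ contains a non-abelian free group.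
\item[(b)] For every finitely presented group $E$ and every epimorphism $E\twoheadrightarrow G\circledast H$, the kernel contains a non-abelian free group.
\end{enumerate}
In particular, no finitely presented group without non-abelian free subgroups maps onto $G\circledast H$.
\end{theorem}

The proofs use neither residual finiteness nor the two known facts quoted above. To show that an element $v\in N$ is not a consequence of a finite set $R\subset N$, we construct an action of $G*H$ on a set $Y$ in which $R$ acts trivially and $v$ does not; the kernel of the action is a normal subgroup that contains $\langle\langle R\rangle\rangle$ and not $v$. The sets $Y$ are made of several copies of $G$ and $H$, glued at points that are far apart. A point that follows a word of $R$ cannot travel from one gluing point to another, so it cannot tell $Y$ from $X$. A long enough word can.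

Section~\ref{sec:rel} reduces finite presentability to a question on $N$. Section~\ref{sec:example} carries out the argument by hand for $G=\mathbb Z$ and $H$ of order $2$. Section~\ref{sec:local} proves the locality lemma, which is applied to a set with two gluing points in Section~\ref{sec:two} and to chains of gluing points in Section~\ref{sec:chain}.

\section{Relations and presentations}\label{sec:rel}

We begin with the relations that will be shown to be independent of any finite set.

\begin{lemma}\label{lem:3cycle}
For $g\in G\setminus1$ and $h\in H\setminus1$, the commutator $[g,h]$ acts on $X$ as the $3$-cycle $\underline h\mapsto o\mapsto\underline g\mapsto\underline h$. In particular $[g,h]^3\in N$.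
\end{lemma}

\begin{proof}
We apply $h^{-1},g^{-1},h,g$ in this order. For $x\in H\setminus\{1,h\}$ and $z\in G\setminus\{1,g\}$ we have $h^{-1}x\neq1$ and $g^{-1}z\ne1$, and
\[
\begin{array}{ccccccccc}
 & h^{-1} & & g^{-1} & & h & & g & \\
\underline h & \mapsto & o & \mapsto & \underline{g^{-1}} & \mapsto & \underline{g^{-1}} & \mapsto & o\\
o & \mapsto & \underline{h^{-1}} & \mapsto & \underline{h^{-1}} & \mapsto & o & \mapsto & \underline g\\
\underline g & \mapsto & \underline g & \mapsto & o & \mapsto & \underline h & \mapsto & \underline h\\
\underline x & \mapsto & \underline{h^{-1}x} & \mapsto & \underline{h^{-1}x} & \mapsto & \underline x & \mapsto & \underline x\\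
\underline z & \mapsto & \underline z & \mapsto & \underline{g^{-1}z} & \mapsto & \underline{g^{-1}z} & \mapsto & \underline z
\end{array}
\]
The five rows cover all points of $X$.
\end{proof}

For $R\subset N$ put $\Gamma_R=(G*H)/\langle\langle R\rangle\rangle$, and let $\rho_R\colon\Gamma_R\twoheadrightarrow G\circledast H$ be the map induced by $\rho$. Its kernel is $N/\langle\langle R\rangle\rangle$. Our actions will give information on $\ker\rho_R$, and we have to convert it into information on finite presentations. The factors $G$ and $H$ are not assumed to be finitely presented, or even finitely generated, so $\Gamma_R$ need not be finitely presented. What is true is that every finitely presented group mapping onto $G\circledast H$ maps onto some $\Gamma_R$ with $R$ finite. For this we need finitely many generators of $G*H$.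

\begin{lemma}\label{lem:fg}
If $G\circledast H$ is finitely generated, then so are $G$ and $H$.
\end{lemma}

\begin{proof}
A finite generating set of $G\circledast H$ consists of words in finitely many elements of $G\cup H$. So $G\circledast H=\langle G_0,H_0\rangle$ with $G_0\le G$ and $H_0\le H$ finitely generated. The subset $\underline{G_0}\cup\underline{H_0}$ of $X$ contains $o$. It is invariant under $G_0$, which preserves $\underline{G_0}$ and fixes $\underline{H_0}\setminus\{o\}$ pointwise, and under $H_0$ for the symmetric reason. Hence it contains the orbit of $o$ under $G\circledast H$, which is $Go\cup Ho=X$. Therefore $G_0=G$ and $H_0=H$.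
\end{proof}

We use the defining property of a presentation $E=\langle e_1,\dots,e_n\mid r_1,\dots,r_m\rangle$: an assignment $e_i\mapsto q_i$ of elements of a group $\Gamma$ extends to a homomorphism $E\to\Gamma$ as soon as $r_j(q_1,\dots,q_n)=1$ for all $j$.

\begin{lemma}\label{lem:lift}
Let $E$ be a finitely presented group and $\varphi\colon E\twoheadrightarrow G\circledast H$ an epimorphism. Then there are a finite set $R\subset N$ and an epimorphism $\varepsilon\colon E\twoheadrightarrow\Gamma_R$ with $\rho_R\circ\varepsilon=\varphi$. Moreover $\varepsilon(\ker\varphi)=N/\langle\langle R\rangle\rangle$.
\end{lemma}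

\begin{proof}
The group $G\circledast H$ is a quotient of $E$, hence finitely generated, and by Lemma~\ref{lem:fg} the group $G*H$ has a finite generating set $S$. Write $E=\langle e_1,\dots,e_n\mid r_1,\dots,r_m\rangle$ and choose $q_i\in G*H$ with $\rho(q_i)=\varphi(e_i)$. Then $\rho(v(q_1,\dots,q_n))=\varphi(v(e_1,\dots,e_n))$ for every word $v$ in $n$ variables. Since $\varphi$ is onto, for each $\sigma\in S$ there is a word $v_\sigma$ with $\varphi(v_\sigma(e_1,\dots,e_n))=\rho(\sigma)$. Put
\[
R=\{r_j(q_1,\dots,q_n):1\le j\le m\}\cup\{\sigma^{-1}v_\sigma(q_1,\dots,q_n):\sigma\in S\}.
\]
The map $\rho$ kills every element of $R$, so $R\subset N$. The first family of elements makes $e_i\mapsto q_i$ a homomorphism $\varepsilon\colon E\to\Gamma_R$, and $\rho_R\circ\varepsilon=\varphi$ holds on the generators $e_i$. The second family puts the class of each $\sigma\in S$ in the image of $\varepsilon$, so $\varepsilon$ is onto. Finally, $x\in E$ lies in $\ker\varphi$ if and only if $\varepsilon(x)\in\ker\rho_R$; as $\varepsilon$ is onto, $\varepsilon(\ker\varphi)=\ker\rho_R=N/\langle\langle R\rangle\rangle$.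
\end{proof}

Taking $E=G\circledast H$ and $\varphi$ the identity gives the reduction we want.

\begin{corollary}\label{cor:reduce}
If $G\circledast H$ is finitely presented, then $N=\langle\langle R\rangle\rangle$ for some finite set $R\subset N$.
\end{corollary}

\section{The infinite cyclic group and the group of order two}\label{sec:example}

Let $G=\langle t\rangle$ be infinite cyclic and $H=\{1,\tau\}$. We identify $\underline{t^n}$ with the integer $n$ and write $*$ for $\underline\tau$. Then $X=\mathbb Z\cup\{*\}$, the element $t$ acts by $n\mapsto n+1$ and fixes $*$, and $\tau$ is the transposition $(0\ *)$. We show directly that $N$ is not the normal closure of a finite set.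

In $G*H$ put $\tau_n=t^n\tau t^{-n}$, which acts on $X$ as the transposition $(n\ *)$. Using $t^a\tau=\tau_at^a$ to move powers of $t$ to the right, we write any $w\in G*H$ as $w=\tau_{n_1}\cdots\tau_{n_l}t^a$. Such an element sends $n$ to $n+a$ whenever $n+a\notin\{n_1,\dots,n_l\}$, so $w\in N$ forces $a=0$. Thus a relation $w$ is an identity between transpositions $(n\ *)$, with $n$ in a finite interval $I_w\subset\mathbb Z$. An example is $(\tau_s\tau_0)^3=[t^s,\tau]^3$ for $s\neq0$.

For an integer $s>0$, attach two extra points instead of one. Let $Y_s=\mathbb Z\cup\{*_1,*_2\}$, let $t$ shift $\mathbb Z$ and fix $*_1,*_2$, and let $\tau$ act as $(0\ *_1)(s\ *_2)$. This is an involution, so we have an action of $G*H$, in which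
\[
\tau_n=(n\ *_1)(n+s\ *_2).
\]
Let $w\in N$ and suppose $s>\max I_w-\min I_w$. Then the sets $I_w\cup\{*_1\}$ and $(I_w+s)\cup\{*_2\}$ are disjoint. Each $\tau_n$ with $n\in I_w$ preserves both, acts on each of them as it acts on $I_w\cup\{*\}\subset X$, and fixes all other points. Hence $w$ acts trivially on $Y_s$. On the other hand, apply $\tau_0=(0\ *_1)(s\ *_2)$ and then $\tau_s=(s\ *_1)(2s\ *_2)$:
\[
*_1\mapsto 0\mapsto 0,\quad 0\mapsto *_1\mapsto s,\quad s\mapsto *_2\mapsto 2s,\quad 2s\mapsto 2s\mapsto *_2,\quad *_2\mapsto s\mapsto *_1 .
\]
So $\tau_s\tau_0$ is the $5$-cycle $(*_1\ 0\ s\ 2s\ *_2)$ on $Y_s$, and its cube is not trivial. Given a finite $R\subset N$, take $s$ larger than the lengths of all $I_w$ with $w\in R$. Then $\langle\langle R\rangle\rangle$ acts trivially on $Y_s$ and $[t^s,\tau]^3\in N$ does not, so $N\ne\langle\langle R\rangle\rangle$.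

The set $Y_s$ makes sense for all $G$ and $H$, but the proof that $w$ acts trivially used transpositions with small supports, and these are not available when $H$ is infinite. In general we do not decompose the permutation $w$. We follow one point at a time along the letters of $w$.

\section{Junction sets and the locality of relations}\label{sec:local}

In this section $G,H\ne1$. An orbit $Gy$ is \emph{regular} if $gy=y$ implies $g=1$; then $g\mapsto gy$ is a bijection from $G$ onto the orbit, which is a copy of $G$ with left multiplication. Since $G\neq1$, a fixed point is not a regular orbit. The same applies to $H$. The next definition describes the sets that look like $X$ near each gluing point.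

\begin{definition}\label{def:junction}
Let $Y$ be a set with actions of $G$ and $H$. A \emph{junction} is a point that lies both in a regular $G$-orbit and in a regular $H$-orbit. We call $Y$ a \emph{junction set} if
\begin{enumerate}
\item[(J1)] every $G$-orbit is a fixed point or regular, and likewise for $H$;
\item[(J2)] every point lies in at least one regular orbit (of $G$ or of $H$);
\item[(J3)] every regular orbit contains a junction.
\end{enumerate}
For $P\subset G$ and $Q\subset H$, a junction set is \emph{$(P,Q)$-sparse} if $y'\notin Py\cup Qy$ for all distinct junctions $y,y'$.
\end{definition}

The set $X$ is a junction set with the single junction $o$, and the set $Y_s$ of Section~\ref{sec:example} is a junction set with junctions $0$ and $s$. Figure~\ref{fig:sets} shows the junction sets used in this paper. Sparseness replaces distance: $G$ and $H$ carry no metric here, and ``far apart'' means ``not related by an element of a given finite set''.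

\begin{figure}[ht]
\centering
\begin{tikzpicture}[scale=1.05]
\draw (-1.1,1)--(1.1,1) node[right]{$\underline G$};
\draw (0,0)--(0,2) node[above]{$\underline H$};
\fill (0,1) circle (2pt) node[below right]{$o$};
\draw (2.4,1)--(5.6,1) node[right]{$\underline G$};
\draw (3.2,0)--(3.2,2) node[above]{$H_1$};
\draw (4.8,0)--(4.8,2) node[above]{$H_2$};
\fill (3.2,1) circle (2pt) node[below right]{$\underline 1$};
\fill (4.8,1) circle (2pt) node[below right]{$\underline s$};
\draw (7,0)--(8.9,0);
\draw (8.5,-0.4)--(8.5,1.4);
\draw (8.1,1)--(9.9,1);
\draw (9.5,0.6)--(9.5,2.4);
\filldraw[fill=white] (7.5,0) circle (2pt) node[below]{$p_0$};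
\fill (8.5,0) circle (2pt) node[below right]{$p_1$};
\fill (8.5,1) circle (2pt) node[above left]{$p_2$};
\fill (9.5,1) circle (2pt) node[below right]{$p_3$};
\filldraw[fill=white] (9.5,2) circle (2pt) node[right]{$p_4$};
\end{tikzpicture}
\caption{Three junction sets. Horizontal segments are copies of $G$, vertical segments are copies of $H$; each group acts by left multiplication on its own copies and fixes all other points. Black dots are junctions, the points shared by a copy of $G$ and a copy of $H$. Left: the set $X$ that defines $G\circledast H$. Middle: one copy of $G$ with copies of $H$ attached at $1$ and at $s$. Right: the chain built from a word $u_4u_3u_2u_1$ with $u_1,u_3\in G$ and $u_2,u_4\in H$, in which $u_i$ carries $p_{i-1}$ to $p_i$.}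
\label{fig:sets}
\end{figure}

Away from junctions only one group acts. Precisely, let $y$ be a point of a junction set that is not a junction. By (J2) it lies in a regular orbit $O$, and in only one. If $O$ is a $G$-orbit, then the $H$-orbit of $y$ is not regular, so $H$ fixes $y$ by (J1). Hence
\begin{equation}\label{eq:nonjunction}
uy=\pi_G(u)\,y\in O\quad\text{for every letter }u,
\end{equation}
and symmetrically $uy=\pi_H(u)y\in O$ if $O$ is an $H$-orbit.

A point may reach a junction after any number of letters of a word. To keep it from reaching a second one, we have to control the projections of all subwords.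

\begin{lemma}[Locality]\label{lem:local}
Let $w=u_k\cdots u_1\in N$ with letters $u_i\in(G\setminus1)\cup(H\setminus1)$. Let $P\subset G$ contain $\pi_G(u_j\cdots u_i)$ and let $Q\subset H$ contain $\pi_H(u_j\cdots u_i)$ for all $1\le i\le j\le k$. Then $w$ acts trivially on every $(P,Q)$-sparse junction set $Y$.
\end{lemma}

\begin{proof}
Let $y_0\in Y$ and $y_t=u_ty_{t-1}$ for $1\le t\le k$. We must show that $y_k=y_0$. We show that the trajectory $y_0,\dots,y_k$ meets at most one junction, and then copy it into $X$, where it is closed because $w\in N$.

\emph{Step 1: at most one junction occurs among $y_0,\dots,y_k$.} Otherwise choose $a<b$ such that $y_a\ne y_b$ are junctions and $b-a$ is minimal. No $y_t$ with $a<t<b$ is a junction, since it would differ from $y_a$ or from $y_b$ and give a pair with a smaller difference of indices. Suppose $u_{a+1}\in G$; if $u_{a+1}\in H$, exchange the roles of $G,P$ and $H,Q$. We claim that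
\[
y_t=\pi_G(u_t\cdots u_{a+1})\,y_a\qquad(a<t\le b).
\]
For $t=a+1$ this reads $y_{a+1}=u_{a+1}y_a$. If it holds for some $t$ with $a<t<b$, then $y_t$ is a non-junction in the regular orbit $Gy_a$, and \eqref{eq:nonjunction} gives $y_{t+1}=\pi_G(u_{t+1})y_t$. For $t=b$ we get $y_b\in Py_a$, which contradicts sparseness.

\emph{Step 2: there is a junction $r$ with $y_0\in Gr\cup Hr$ such that no junction other than $r$ occurs among the $y_t$.} If no junction occurs, then $y_0$ lies in a regular orbit by (J2), and we let $r$ be any junction of this orbit, which exists by (J3). If a junction occurs, let $r$ be the unique one and let $m$ be the least index with $y_m=r$. If $m=0$, then $y_0=r$. If $m>0$, let $O$ be the regular orbit of the non-junction $y_0$. The points $y_0,\dots,y_{m-1}$ are non-junctions, so \eqref{eq:nonjunction} and induction give $y_1,\dots,y_m\in O$. Thus $r\in O$, so $O$ is $Gr$ or $Hr$, and it contains $y_0$.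

\emph{Step 3: comparison with $X$.} Define $\psi\colon X\to Y$ by $\psi(\underline g)=gr$ for $g\in G$ and $\psi(\underline h)=hr$ for $h\in H$; both formulas give $\psi(o)=r$. The map $\psi$ is not equivariant in general: if $gr$ is a second junction, then $H$ moves $gr$ but fixes $\underline g$. Our trajectory avoids such points. The image of $\psi$ is $Gr\cup Hr$, so there is $x_0\in X$ with $\psi(x_0)=y_0$. Put $x_t=u_tx_{t-1}$. We prove $\psi(x_t)=y_t$ by induction; assume it for some $t<k$ and write $u=u_{t+1}$.
\begin{itemize}
\item If $x_t=o$, then $y_t=r$, $x_{t+1}=\underline u$ and $\psi(x_{t+1})=ur=y_{t+1}$.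
\item If $x_t=\underline g$ with $g\in G\setminus1$, then $x_{t+1}=\underline{\pi_G(u)g}$, since $H$ fixes $\underline g$. The point $y_t=gr$ differs from $r$ because $Gr$ is regular, so it is not a junction by Step~2. By \eqref{eq:nonjunction}, $y_{t+1}=\pi_G(u)gr=\psi(x_{t+1})$.
\item If $x_t=\underline h$ with $h\in H\setminus1$, the same argument gives $y_{t+1}=\pi_H(u)hr=\psi(x_{t+1})$.
\end{itemize}
Since $w\in N$, we have $x_k=wx_0=x_0$. Hence $y_k=\psi(x_k)=\psi(x_0)=y_0$.
\end{proof}

\begin{remark}
Condition (J2) only discards the points fixed by both groups, where there is nothing to prove. Condition (J3) is needed. Let $G=\{1,g\}$ and $H=\{1,h\}$, and let $Y=G$ with $H$ acting trivially. It satisfies (J1) and (J2) and has no junction, so the sparseness condition is empty, but the relation $(gh)^3$ of $G\circledast H=S_3$ acts on $Y$ as $g^3=g\ne1$.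
\end{remark}

\begin{corollary}\label{cor:local}
For every finite $R\subset N$ there are finite sets $P_R\subset G$ and $Q_R\subset H$, closed under inversion, such that $\langle\langle R\rangle\rangle$ acts trivially on every $(P_R,Q_R)$-sparse junction set.
\end{corollary}

\begin{proof}
Write each element of $R$ as a product $u_k\cdots u_1$ of letters. Let $P_R$ consist of all elements $\pi_G(u_j\cdots u_i)^{\pm1}$ and $Q_R$ of all elements $\pi_H(u_j\cdots u_i)^{\pm1}$, with $i\le j$, over these finitely many words. By Lemma~\ref{lem:local}, the kernel of the action of $G*H$ on a $(P_R,Q_R)$-sparse junction set contains $R$. It is a normal subgroup, so it contains $\langle\langle R\rangle\rangle$.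
\end{proof}

\section{Two junctions}\label{sec:two}

The simplest junction set other than $X$ has one copy of $G$ and two copies of $H$. It already detects the relations $[s,h]^3$.

\begin{proposition}\label{prop:two}
Let $G,H\ne1$, let $R\subset N$ be finite, let $s\in G\setminus(P_R\cup\{1\})$ and $h\in H\setminus1$. Then $[s,h]^3\notin\langle\langle R\rangle\rangle$.
\end{proposition}

\begin{proof}
Let $H_1,H_2$ be two copies of $H$, and write $x_i\in H_i$ for the copy of $x\in H$. Let $Y$ be obtained from $\underline G\sqcup H_1\sqcup H_2$ by identifying $1_1$ with $\underline 1$ and $1_2$ with $\underline s$ (Figure~\ref{fig:sets}, middle). As $s\neq1$, the subsets $H_1$ and $H_2$ of $Y$ are disjoint. Let $G$ act by left multiplication on $\underline G$ and trivially elsewhere, and let $H$ act by left multiplication on $H_1$ and on $H_2$ and trivially elsewhere.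

The regular orbits are $\underline G,H_1,H_2$, they cover $Y$, and all other orbits are fixed points. The junctions are $\underline1$ and $\underline s$, and each regular orbit contains one. So $Y$ is a junction set. The only element of $G$ carrying $\underline1$ to $\underline s$ is $s$, and the only one carrying $\underline s$ to $\underline 1$ is $s^{-1}$; neither is in $P_R$, which is closed under inversion. No element of $H$ carries one junction to the other, since they lie in different $H$-orbits. Hence $Y$ is $(P_R,Q_R)$-sparse, and $\langle\langle R\rangle\rangle$ acts trivially on $Y$ by Corollary~\ref{cor:local}.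

It remains to see that $c=[s,h]$ has $c^3\neq1$ on $Y$. Applying $h^{-1},s^{-1},h,s$ in this order to the two junctions, we find
\[
\begin{array}{ccccccccc}
 & h^{-1} & & s^{-1} & & h & & s & \\
\underline 1 & \mapsto & (h^{-1})_1 & \mapsto & (h^{-1})_1 & \mapsto & \underline 1 & \mapsto & \underline s\\
\underline s & \mapsto & (h^{-1})_2 & \mapsto & (h^{-1})_2 & \mapsto & \underline s & \mapsto & \underline{s^2}
\end{array}
\]
The second row is where $Y$ differs from $X$: in $X$ the point $\underline s$ is fixed by $h^{-1}$.

If $s^2=1$, then $c$ exchanges $\underline1$ and $\underline s$, so $c^3\underline1=\underline s\ne\underline1$. If $s^2\ne1$, then $s^{-1}\notin\{1,s\}$, so $\underline{s^{-1}}$ is not a junction and $h$ fixes it. Then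
\[
h_1\mapsto\underline1\mapsto\underline{s^{-1}}\mapsto\underline{s^{-1}}\mapsto\underline1 ,
\]
that is, $ch_1=\underline1$, and $c^3h_1=c^2\underline 1=\underline{s^2}$. This differs from $h_1$, which is not in $\underline G$.
\end{proof}

For $G=\mathbb Z$ and $H$ of order $2$, the steps $h_1\mapsto\underline1\mapsto\underline s\mapsto\underline{s^2}$ are three steps of the $5$-cycle of Section~\ref{sec:example}. The case $s^2=1$ cannot be avoided by a better choice of $s$: in an infinite direct sum of groups of order $2$, every element satisfies $s^2=1$.

\begin{proof}[Proof of Theorem~\ref{thm:main}]
Let $G$ be infinite, $H\ne1$, and let $R\subset N$ be finite. Since $P_R$ is finite and $G$ is infinite, there is $s\in G\setminus(P_R\cup\{1\})$. Let $h\in H\setminus1$. Then $[s,h]^3\in N$ by Lemma~\ref{lem:3cycle}, and $[s,h]^3\notin\langle\langle R\rangle\rangle$ by Proposition~\ref{prop:two}. So $N\ne\langle\langle R\rangle\rangle$ for every finite $R\subset N$, and $G\circledast H$ is not finitely presented by Corollary~\ref{cor:reduce}.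
\end{proof}

The hypotheses enter only in the choice of $s$ and $h$, and neither can be dropped. If $H=1$, then $N=1$. If $G=\{1,g\}$ and $H=\{1,h\}$, every element of $G*H$ is $(gh)^n$ or $(gh)^ng$; the latter act as odd permutations of the three points of $X$ and $gh$ acts as a $3$-cycle, so $N$ is generated by $(gh)^3$.

\begin{proof}[Proof of Theorem~\ref{thm:class}]
If $G$ and $H$ are finite, then $X$ is finite, so $G\circledast H$ is a finite group, presented by its multiplication table. If $H=1$, then $X=\underline G$ and $G\circledast H\cong G$, which is finitely presented exactly when $G$ is; the case $G=1$ is symmetric. In the remaining case both groups are non-trivial and at least one is infinite. Since $G\circledast H$ is symmetric in $G$ and $H$, Theorem~\ref{thm:main} applies, and $G\circledast H$ is not finitely presented.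
\end{proof}

\section{Chains of junctions and free subgroups}\label{sec:chain}

Proposition~\ref{prop:two} exhibits single non-trivial elements of $N/\langle\langle R\rangle\rangle$. To find a free subgroup we must show that every non-trivial word in two given elements is non-trivial in $\Gamma_R$, and computing each of them on one fixed set would be awkward. Instead we build, for each word, a junction set adapted to it: a chain of copies of $G$ and $H$ along which the word carries a point from one end to the other, one link per letter. Consecutive junctions of the chain differ by a letter of the word, so the chain is sparse when the letters avoid $P_R$ and $Q_R$.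

\begin{lemma}\label{lem:chain}
Let $G,H\neq1$ and let $R\subset N$ be finite. Let $m\ge2$ and $v=u_m\cdots u_1$, where the letters $u_i$ lie alternately in $G\setminus(P_R\cup\{1\})$ and in $H\setminus(Q_R\cup\{1\})$. Then $v\notin\langle\langle R\rangle\rangle$.
\end{lemma}

\begin{proof}
For $1\le i\le m$ let $Z_i$ be a copy of $G$ if $u_i\in G$ and a copy of $H$ if $u_i\in H$. Let $Y$ be obtained from the disjoint union of the $Z_i$ by identifying $u_i\in Z_i$ with $1\in Z_{i+1}$ for $1\le i<m$ (Figure~\ref{fig:sets}, right). Let $p_0$ be the point $1\in Z_1$, and for $1\le i\le m$ let $p_i$ be the point $u_i\in Z_i$. In $Z_i$ only the points $1$ and $u_i$ can be identified with anything, and they are distinct, so no point is involved in two identifications. Each identification joins a copy of $G$ to a copy of $H$, because the letters alternate. Hence distinct copies of $G$ remain disjoint in $Y$, and so do distinct copies of $H$. Let $G$ act by left multiplication on each copy of $G$ and trivially elsewhere, and let $H$ act in the same way on the copies of $H$.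

The regular orbits are the $Z_i$, they cover $Y$, and all other orbits are fixed points. The junctions are $p_1,\dots,p_{m-1}$. As $m\ge2$, each $Z_i$ contains $p_{i-1}$ or $p_i$ from this list, so $Y$ is a junction set. Suppose $y\neq y'$ are junctions with $y'\in P_Ry$. Then both lie in one copy $Z_i$ of $G$, so $\{y,y'\}=\{p_{i-1},p_i\}$. In $Z_i$ these are the points $1$ and $u_i$, so the only element of $G$ carrying $y$ to $y'$ is $u_i$ or $u_i^{-1}$. Neither is in $P_R$, which is closed under inversion. The same argument in the copies of $H$ excludes $y'\in Q_Ry$. So $Y$ is $(P_R,Q_R)$-sparse, and $\langle\langle R\rangle\rangle$ acts trivially on $Y$ by Corollary~\ref{cor:local}.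

Finally $u_ip_{i-1}=p_i$ for all $i$, since $p_{i-1}$ is the point $1$ of $Z_i$. So $vp_0=p_m$. The point $p_0$ lies only in $Z_1$, while $p_m\in Z_m$ and $m\ge2$. Hence $vp_0\ne p_0$ and $v\notin\langle\langle R\rangle\rangle$.
\end{proof}

We now need two elements that have finite order in $G\circledast H$ and such that all words in them fall under Lemma~\ref{lem:chain}. Commutators have order $3$ by Lemma~\ref{lem:3cycle}. In a product of commutators $[a_i,b_i]^{\pm1}$, two adjacent letters may lie in the same factor and must be multiplied together, so we also have to keep these products out of $P_R$ and $Q_R$.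

\begin{proof}[Proof of Theorem~\ref{thm:free}]
(a) Let $R\subset N$ be finite and write $P=P_R$, $Q=Q_R$. As $G$ is infinite, we can choose $a_1\in G\setminus(P\cup\{1\})$ and then $a_2\in G\setminus(P\cup\{1\}\cup a_1P\cup\{a_1\})$. The elements $a_1$, $a_2$ and $a_1^{-1}a_2$ are not in $P\cup\{1\}$, which is closed under inversion, so
\[
A=\{a_1^{\pm1},\ a_2^{\pm1},\ a_1^{-1}a_2,\ a_2^{-1}a_1\}
\]
is disjoint from $P\cup\{1\}$. As $H$ is infinite, the same choice gives $b_1,b_2\in H$ such that $B=\{b_1^{\pm1},b_2^{\pm1},b_1^{-1}b_2,b_2^{-1}b_1\}$ is disjoint from $Q\cup\{1\}$. Put
\[
c_i=[a_i,b_i]=a_ib_ia_i^{-1}b_i^{-1},\qquad c_i^{-1}=b_ia_ib_i^{-1}a_i^{-1}\qquad(i=1,2).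
\]

We claim that the images of $c_1,c_2$ in $\Gamma_R$ freely generate a free group. Take a non-empty reduced word in $c_1^{\pm1},c_2^{\pm1}$, of length $n\geq1$, and replace each of its $n$ symbols by the block of four letters above. Within a block the letters alternate between $A$ and $B$. Read from left to right, $c_i$ begins with $a_i$ and ends with $b_i^{-1}$, while $c_i^{-1}$ begins with $b_i$ and ends with $a_i^{-1}$. The boundary between two consecutive blocks is of one of four types:
\begin{itemize}
\item $c_ic_j$: the adjacent letters $b_i^{-1},a_j$ lie in different factors;
\item $c_i^{-1}c_j^{-1}$: the adjacent letters $a_i^{-1},b_j$ lie in different factors;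
\item $c_ic_j^{-1}$: here $i\ne j$ as the word is reduced, and $b_i^{-1},b_j$ merge into the letter $b_i^{-1}b_j\in B$;
\item $c_i^{-1}c_j$: here $i\neq j$, and $a_i^{-1},a_j$ merge into the letter $a_i^{-1}a_j\in A$.
\end{itemize}
A merge involves the last letter of one block and the first letter of the next, so no letter is merged twice. The neighbors of a merged letter are a third and a second letter of a block, and they lie in the other factor. The result is a word with letters alternately in $A$ and $B$, of length at least $4n-(n-1)\ge4$. By Lemma~\ref{lem:chain} it is not in $\langle\langle R\rangle\rangle$, which proves the claim.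

By Lemma~\ref{lem:3cycle}, $c_1^3$ and $c_2^3$ lie in $N$, so their images in $\Gamma_R$ lie in $\ker\rho_R$. A non-empty reduced word in $c_1^{\pm3},c_2^{\pm3}$ becomes a non-empty reduced word in $c_1^{\pm1},c_2^{\pm1}$ when each symbol is written three times, so it is non-trivial in $\Gamma_R$. Thus the images of $c_1^3$ and $c_2^3$ freely generate a free subgroup of rank $2$ of $\ker\rho_R$.

(b) Let $\varphi\colon E\twoheadrightarrow G\circledast H$ with $E$ finitely presented. Lemma~\ref{lem:lift} gives a finite $R\subset N$ and a homomorphism $\varepsilon\colon E\to\Gamma_R$ that maps $\ker\varphi$ onto $\ker\rho_R$. By (a), $\ker\rho_R$ contains elements $f_1,f_2$ that freely generate a free group. Choose $d_1,d_2\in\ker\varphi$ with $\varepsilon(d_i)=f_i$. A non-empty reduced word in $d_1^{\pm1},d_2^{\pm1}$ maps to the same word in $f_1^{\pm1},f_2^{\pm1}$, which is non-trivial. So $d_1,d_2$ freely generate a free subgroup of rank $2$ of $\ker\varphi$. This subgroup lies in $E$, which gives the last assertion.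
\end{proof}

Unlike Theorem~\ref{thm:main}, this argument uses that both groups are infinite. The set with two junctions has only one junction in each copy of $H$, whereas a chain has two junctions in its inner copies of $H$, and these must differ by an element outside the finite set $Q_R$.

\begin{thebibliography}{9}

\bibitem{GM}
Maxime Gheysens and Nicolas Monod,
\emph{Between free and direct products of groups},
arXiv:2201.03625 (2022).

\end{thebibliography}
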